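# Equal sections along all supporting hyperplanes of a convex body: two different ellipsoids

## 1. The guess $K=L$, tested on balls and on nested bodies

A **convex body** in $\mathbb R^n$ is a compact convex set with non-empty interior. For a convex body $M$ and a unit vector $\xi\in S^{n-1}$, let
$$h_M(\xi)=\max_{y\in M}\langle y,\xi\rangle,\qquad H_M(\xi)=\{x\in\mathbb R^n:\langle x,\xi\rangle=h_M(\xi)\}$$
be the support function of $M$ and the supporting hyperplane of $M$ with normal $\xi$. If $M$ is the unit ball $B^n$, then $h_M=1$ on the sphere and the hyperplanes $H_M(\xi)$ are the tangent hyperplanes $\langle x,\xi\rangle=1$.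

Put $M$ inside two bodies $K$ and $L$, and cut both by every supporting hyperplane of $M$. If the two cuts always have the same $(n-1)$-dimensional volume, must $K$ and $L$ be the same body? The following statement is a conjecture in Brendan Matthews, "Hedgehog Reconstruction of Polygons: Non-Central Sections and Slabs", arXiv:2603.00002 (2026).

**Conjecture.** Let $K,L$ be convex bodies in $\mathbb R^n$, $n\ge2$, and let $M$ be a convex body in the interior of both. If
$$\mathrm{vol}_{n-1}(K\cap H_M(\xi))=\mathrm{vol}_{n-1}(L\cap H_M(\xi))\qquad\text{for all }\xi\in S^{n-1},$$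
then $K=L$.

The natural first guess is "yes". We have one number for each direction, a body is described by one number for each direction, and a hyperplane that misses the center of symmetry seems to see more than a central one. We test the guess on cases that can be done by hand, using these textbook facts about support functions. We extend $h_M$ to $\mathbb R^n$ by the same formula; the extension is positively $1$-homogeneous.

- **(S1)** If $M\subset\mathrm{int}\,K$, then $h_M<h_K$ on $S^{n-1}$: the maximum is attained at some $y_0\in\mathrm{int}\,K$, and $y_0+\varepsilon\xi\in K$ for small $\varepsilon>0$.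
- **(S2)** If $M$ contains a ball of radius $\rho>0$, then $h_M(\xi)+h_M(-\xi)\ge2\rho>0$ for $\xi\in S^{n-1}$.
- **(S3)** For compact convex sets, $M\subset K$ if and only if $h_M\le h_K$ on $S^{n-1}$. Moreover $h_{M+\varepsilon B^n}=h_M+\varepsilon$ on $S^{n-1}$.
- **(S4)** Every finite, convex, positively $1$-homogeneous function on $\mathbb R^n$ is the support function of exactly one non-empty compact convex set.

From (S1) and (S2), if the convex body $M$ lies in $\mathrm{int}\,K$, then $-h_M(\xi)<h_M(-\xi)<h_K(-\xi)$, so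
$$-h_K(-\xi)<h_M(\xi)<h_K(\xi)\qquad(\xi\in S^{n-1}).\tag{1}$$

**Test A: two balls.** Let $K$ be the ball with center $p$ and radius $R$, and $L$ the ball with center $q$ and radius $R'$. By (1), $|h_M(\xi)-\langle p,\xi\rangle|<R$, so $K\cap H_M(\xi)$ is an $(n-1)$-ball of squared radius $R^2-(h_M(\xi)-\langle p,\xi\rangle)^2>0$; similarly for $L$. Equal volumes mean equal radii:
$$R^2-R'^2=(h_M(\xi)-\langle p,\xi\rangle)^2-(h_M(\xi)-\langle q,\xi\rangle)^2=\langle q-p,\xi\rangle\,\big(2h_M(\xi)-\langle p+q,\xi\rangle\big).$$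
Since $n\ge2$ we may choose $\xi\perp q-p$, which gives $R=R'$. If $p\ne q$, choose $\xi$ with $\langle q-p,\xi\rangle\neq0$. The formula at $\xi$ and at $-\xi$ gives $2h_M(\xi)=\langle p+q,\xi\rangle$ and $2h_M(-\xi)=-\langle p+q,\xi\rangle$, so $h_M(\xi)+h_M(-\xi)=0$. This contradicts (S2). Hence $p=q$ and $K=L$.

The assumption that $M$ has interior did real work here. For two balls of the same radius $R$ centered at $p$ and $-p$ with $0<|p|<R$, all hyperplanes through $0$ cut equal sections (both squared radii are $R^2-\langle p,\xi\rangle^2$), so the one-point set $\{0\}$ in the role of $M$ would break the statement.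

**Test B: $K\subset L$.** By (1), $H_M(\xi)$ meets $\mathrm{int}\,K$, so $K\cap H_M(\xi)$ and $L\cap H_M(\xi)$ are compact convex sets with non-empty interior relative to $H_M(\xi)$. If some $x$ lay in $L\cap H_M(\xi)$ and not in $K$, a neighborhood of $x$ would miss $K$, and it would contain points of the relative interior of $L\cap H_M(\xi)$, since that set is the closure of its relative interior. Then the section of $L$ would have larger volume. So $K$ and $L$ agree on every $H_M(\xi)$. These hyperplanes cover the complement of $M$: for $x\notin M$ the continuous function $f(\xi)=h_M(\xi)-\langle x,\xi\rangle$ on the sphere is negative somewhere, by separation; at such a $\xi$ we have $f(-\xi)>-f(\xi)>0$ by (S2); and $S^{n-1}$ is connected for $n\ge2$, so $f$ has a zero. Hence $K\setminus M=L\setminus M$ and $K=L$.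

The guess survives both tests. Test B also says where to look next: if $K\ne L$, neither body contains the other.

## 2. Equal volume forces the section functions of two ellipsoids to cross

Test B compares the section functions
$$t\mapsto \mathrm{vol}_{n-1}(K\cap\{\langle x,\xi\rangle=t\}),\qquad t\mapsto\mathrm{vol}_{n-1}(L\cap\{\langle x,\xi\rangle=t\})$$
at $t=h_M(\xi)$. For nested bodies one function is at most the other at every height, and that is the whole proof. It is tempting to extend this comparison to other pairs, but it stops at a definite point. By Fubini the two functions integrate to $\mathrm{vol}(K)$ and $\mathrm{vol}(L)$. If these volumes are equal and the section functions are continuous, as they will be for ellipsoids, then the functions are identical or their difference takes both signs, so it has a zero between. In each direction there is then a height at which the sections do agree, and no inequality between sections can exclude that $H_M(\xi)$ sits exactly there.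

This suggests turning the problem around, as Test A already did: **fix $K$ and $L$, and solve the equation for $M$.** For balls the solution was $2h_M=\langle p+q,\cdot\rangle$, a linear function, which is the support function of a point. We now solve it for ellipsoids with a common center.

All ellipsoids are centered at $0$. For a positive definite matrix $A$ let $E=A^{1/2}B^n$ and $q_E(x)=\langle Ax,x\rangle$. Then $h_E(\xi)=\max_{|z|\le1}\langle z,A^{1/2}\xi\rangle=|A^{1/2}\xi|=\sqrt{q_E(\xi)}$ and $\mathrm{vol}(E)=\kappa_n\sqrt{\det A}$, where $\kappa_m=\mathrm{vol}_m(B^m)$. For example, $\{x_1^2/a^2+x_2^2/b^2\le1\}$ has $A=\mathrm{diag}(a^2,b^2)$ and $q_E(x)=a^2x_1^2+b^2x_2^2$.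

**Lemma 1.** If $E=A^{1/2}B^n$, $|\xi|=1$, $q=q_E(\xi)$ and $t^2<q$, then
$$\mathrm{vol}_{n-1}(E\cap\{\langle x,\xi\rangle=t\})=\kappa_{n-1}\sqrt{\det A}\;(q-t^2)^{(n-1)/2}q^{-n/2}.\tag{2}$$

*Proof.* Write $x=A^{1/2}z$. Then $\langle x,\xi\rangle=\langle z,A^{1/2}\xi\rangle=\sqrt q\,\langle z,\eta\rangle$ with the unit vector $\eta=A^{1/2}\xi/\sqrt q$. So the section of $E$ at height $t$ is the image under $A^{1/2}$ of the section of $B^n$ by $\langle z,\eta\rangle=u$, where $u=t/\sqrt q$; the latter is an $(n-1)$-ball of volume $\kappa_{n-1}(1-u^2)^{(n-1)/2}$.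

A linear map multiplies $(n-1)$-volume on all parallel hyperplanes by a common factor $c$. Distances between the hyperplanes $\langle z,\eta\rangle=u$ are multiplied by $\sqrt q$, because $t=\sqrt q\,u$. By Fubini, $n$-volume is multiplied by $c\sqrt q$, which must equal $\sqrt{\det A}$. Hence the section has volume
$$\sqrt{\det A}\;q^{-1/2}\kappa_{n-1}(1-t^2/q)^{(n-1)/2}=\kappa_{n-1}\sqrt{\det A}\,(q-t^2)^{(n-1)/2}q^{-1/2-(n-1)/2}.\qquad\square$$

Put $\alpha_i=\frac i{n-1}$ and $\beta_i=1-\alpha_i$ for $0\le i\le n-1$, and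
$$\varphi(x,y)=\sum_{i=0}^{n-1}x^{-\alpha_i}y^{-\beta_i}\qquad(x,y>0).$$
For $n=2$ this is $\frac1x+\frac1y$; for $n=3$ it is $\frac1x+\frac1{\sqrt{xy}}+\frac1y$.

**Lemma 2.** Let $\mathrm{vol}(K)=\mathrm{vol}(L)$, $|\xi|=1$, $x=q_K(\xi)$, $y=q_L(\xi)$ and $t^2<\min(x,y)$. The sections of $K$ and $L$ by $\{\langle\cdot,\xi\rangle=t\}$ have equal volume if and only if $x=y$ or $t^2\varphi(x,y)=1$. Moreover $1/\varphi(x,y)<\min(x,y)$ always.

*Proof.* Equal volumes mean equal determinants, so by (2) the sections agree if and only if $(x-t^2)^{(n-1)/2}x^{-n/2}=(y-t^2)^{(n-1)/2}y^{-n/2}$. All quantities are positive; raising to the power $\frac2{n-1}$ gives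
$$(x-t^2)\,x^{-n/(n-1)}=(y-t^2)\,y^{-n/(n-1)}.$$
Put $X=x^{-1/(n-1)}$ and $Y=y^{-1/(n-1)}$. Then $x^{1-n/(n-1)}=X$ and $x^{-n/(n-1)}=X^n$, so the equation is $X-t^2X^n=Y-t^2Y^n$, that is,
$$X-Y=t^2(X^n-Y^n)=t^2(X-Y)\sum_{i=0}^{n-1}X^iY^{n-1-i}.$$
Since $X^i=x^{-\alpha_i}$ and $Y^{n-1-i}=y^{-\beta_i}$, the sum is $\varphi(x,y)$. So the condition is $X=Y$ or $1=t^2\varphi(x,y)$. Finally, the terms $i=0$ and $i=n-1$ are $\frac1y$ and $\frac1x$, so $\varphi\ge\frac1x+\frac1y>\max(\frac1x,\frac1y)$. $\square$

So if $q_K(\xi)\ne q_L(\xi)$, there is exactly one positive height $t$ at which both sections have non-empty relative interior and equal volume, namely $t=\varphi^{-1/2}$. If the conjecture fails for $K$ and $L$, then $h_M$ has to be this function. It remains to see whether it is the support function of anything.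

## 3. Statement of the results

**Definition.** For ellipsoids $K,L$ centered at $0$, say that *$(K,L)$ admits $M$* if $M$ is a convex body in $\mathrm{int}\,K\cap\mathrm{int}\,L$ with $\mathrm{vol}_{n-1}(K\cap H_M(\xi))=\mathrm{vol}_{n-1}(L\cap H_M(\xi))$ for all $\xi\in S^{n-1}$.

By Test A, two distinct balls centered at $0$ admit no $M$. The conjecture is disproved once we find $K\ne L$ such that $(K,L)$ admits some $M$.

**Theorem 1.** Let $n\ge2$ and
$$K=\Big\{\tfrac{x_1^2}2+x_2^2+x_3^2+\dots+x_n^2\le1\Big\},\qquad L=\Big\{x_1^2+\tfrac{x_2^2}2+x_3^2+\dots+x_n^2\le1\Big\}.$$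
Then $K\ne L$ and $(K,L)$ admits a convex body $M$, namely the one with
$$\frac1{h_M^2}=\sum_{i=0}^{n-1}h_K^{-2\alpha_i}\,h_L^{-2\beta_i}.\tag{3}$$

So the conjecture is false in every dimension $n\ge2$. For $n=2$ the formula reads $h_M^2=\frac{q_Kq_L}{q_K+q_L}$ with $q_K=2x_1^2+x_2^2$, $q_L=x_1^2+2x_2^2$. At $\xi=e_1$ it gives $h_M^2=\frac{2\cdot1}{3}=\frac23$. On the line $x_1=\sqrt{2/3}$ the body $K$ has $x_2^2\le1-\frac13=\frac23$, and $L$ has $\frac{x_2^2}2\le1-\frac23=\frac13$, so again $x_2^2\le\frac23$. Both chords have length $2\sqrt{2/3}$.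

The second theorem decides exactly which pairs of concentric ellipsoids are counterexamples. For ellipsoids $K,L$ put
$$\lambda=\min_{x\ne0}\frac{q_L(x)}{q_K(x)},\qquad\mu=\max_{x\ne0}\frac{q_L(x)}{q_K(x)}.$$
For $y>0$ let $\tau_i(y)=y^{\alpha_i}/\sum_jy^{\alpha_j}$ $(0\le i\le n-1)$. These are probability weights. Let $\bar\alpha$ and $V$ be the mean and the variance of $\alpha_i$ under them:
$$\bar\alpha(y)=\sum\tau_i\alpha_i,\quad\bar\beta=1-\bar\alpha,\quad V(y)=\sum\tau_i\alpha_i^2-\bar\alpha^2,\quad\gamma(y)=2V+\bar\alpha\bar\beta.$$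
For $n=2$ we have $\alpha_0=0$, $\alpha_1=1$, so $\bar\alpha=\frac y{1+y}$, $\bar\beta=\frac1{1+y}$, $V=\bar\alpha-\bar\alpha^2=\bar\alpha\bar\beta$ and $\gamma=\frac{3y}{(1+y)^2}$. In Theorem 1, $\lambda=\frac12$ and $\mu=2$.

**Theorem 2.** Let $K\ne L$ be ellipsoids centered at $0$ in $\mathbb R^n$, $n\ge2$.

(a) $(K,L)$ admits some $M$ if and only if $\mathrm{vol}(K)=\mathrm{vol}(L)$ and
$$\gamma(y)(\mu-y)(y-\lambda)\le\bar\alpha(y)\,y^2+\bar\beta(y)\,\lambda\mu\qquad\text{for all }y\in[\lambda,\mu].\tag{4}$$
In that case $M$ is unique and given by (3).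

(b) For all $n$: if $\mathrm{vol}(K)=\mathrm{vol}(L)$ and $\max\frac{h_L}{h_K}\le3\min\frac{h_L}{h_K}$, then $(K,L)$ admits $M$.

(c) If $\mathrm{vol}(K)=\mathrm{vol}(L)$ and $\lambda\mu=1$, then $(K,L)$ admits $M$ if and only if $\mu+\frac1\mu\le2+\frac{12(n-1)}{5n-1}$.

(d) If $n=2$, the condition in (b) is necessary and sufficient (given equal areas). For example, for the ellipses with semi-axes $(a,b)$ and $(b,a)$, $a>b$, an $M$ exists if and only if $a/b\le\sqrt3$.

By (b), every pair of distinct concentric ellipsoids of equal volume sufficiently close to a ball is a counterexample. Indeed, if $h_K$ and $h_L$ lie between $\frac34\rho$ and $\frac54\rho$ on the sphere, then $\frac{h_L}{h_K}$ lies between $\frac35$ and $\frac53$, and $\frac53\le3\cdot\frac35$.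

In these counterexamples $K$, $L$ and $M$ are all origin-symmetric, and in Theorem 1 the bodies $K$ and $L$ are even congruent. The arguments say nothing about the more special question in which $M$ is required to be a Euclidean ball.

## 4. The crossing height is the only candidate for $h_M$

Put $H(x)=\varphi(q_K(x),q_L(x))^{-1/2}$ for $x\ne0$, and $H(0)=0$. Off $0$ the function $H$ is positive and $C^\infty$, because $q_K$ and $q_L$ are positive there. It is even. Each term $q_K^{-\alpha_i}q_L^{-\beta_i}$ is homogeneous of degree $-2$, so $H$ is positively homogeneous of degree $1$; hence it is also continuous at $0$. Formula (3) says $h_M=H$.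

**Lemma 3.** Let $K\ne L$. Then $(K,L)$ admits some $M$ if and only if $\mathrm{vol}(K)=\mathrm{vol}(L)$ and $H$ is convex. In this case $M$ is unique and $h_M=H$, which is (3).

*Proof.* **Step 1: if the volumes agree and $H$ is convex, $H$ produces $M$.** This step is the source of the counterexamples. By (S4), $H=h_M$ for a unique compact convex set $M$. On the sphere $H\ge c$ for some $c>0$, so $cB^n\subset M$ by (S3), and $M$ is a convex body. By the last claim of Lemma 2, $h_M<\min(h_K,h_L)$ on $S^{n-1}$. By compactness there is $\varepsilon>0$ with $h_M+\varepsilon\le\min(h_K,h_L)$ on $S^{n-1}$. By (S3), $M+\varepsilon B^n\subset K\cap L$, so $M\subset\mathrm{int}\,K\cap\mathrm{int}\,L$. Finally apply Lemma 2 with $t=h_M(\xi)$: we have $t^2<\min(q_K(\xi),q_L(\xi))$ and $t^2\varphi=1$, so the sections agree for every $\xi$.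

**Step 2: if $(K,L)$ admits $M$, the volumes agree.** The purpose is to make Lemma 2 available. First we find a direction $\xi_0$ with $q_K(\xi_0)=q_L(\xi_0)$. Suppose $q_K<q_L$ on all of $S^{n-1}$. Then $h_K+\varepsilon\le h_L$ for some $\varepsilon>0$, so $K\subset\mathrm{int}\,L$. For each $\xi$ the set $C=K\cap H_M(\xi)$ is compact and is contained in $U=\mathrm{int}\,L\cap H_M(\xi)$, which is non-empty, bounded and open in $H_M(\xi)$. Now $U\ne C$, because a non-empty set that is both open and closed in the connected set $H_M(\xi)$ would be all of it, and $U$ is bounded while $\dim H_M(\xi)\geq1$. So $U\setminus C$ is non-empty and relatively open, and the section of $K$ has strictly smaller volume than that of $L$: a contradiction. The case $q_K>q_L$ everywhere is symmetric. As $S^{n-1}$ is connected, $q_K-q_L$ has a zero $\xi_0\in S^{n-1}$.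

Since $h_K$ and $h_L$ are even, (1) says $|h_M(\xi)|<h_K(\xi)$ and $|h_M(\xi)|<h_L(\xi)$ for all $\xi\in S^{n-1}$. So (2) applies to both bodies at $\xi_0$ with $t=h_M(\xi_0)$. There the values of $q$ are the same, so equality of sections gives $\det A_K=\det A_L$, that is, $\mathrm{vol}(K)=\mathrm{vol}(L)$.

**Step 3: if $(K,L)$ admits $M$, then $h_M=H$.** This gives convexity and uniqueness. By Lemma 2, $h_M(\xi)^2=H(\xi)^2$ whenever $q_K(\xi)\ne q_L(\xi)$. Since $K\ne L$, the form $q_K-q_L$ is a nonzero quadratic form. If it vanished on a non-empty open subset of the sphere, it would vanish on an open cone and be the zero polynomial. So the directions with $q_K(\xi)\neq q_L(\xi)$ are dense, and by continuity $h_M^2=H^2>0$ on all of $S^{n-1}$. Hence $h_M$ has constant sign on the connected set $S^{n-1}$. By (S2), $h_M(\xi)+h_M(-\xi)>0$, so the sign is positive and $h_M=H$ on the sphere, hence everywhere by homogeneity. Support functions are convex, so $H$ is convex, and $M$ is determined by $H$. $\square$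

## 5. Semi-axes $(a,b)$ and $(b,a)$ in the plane: convexity of $H$ can fail

Is $H$ convex automatically? Take $n=2$, $a>b$, $q_K=a^2x_1^2+b^2x_2^2$, $q_L=b^2x_1^2+a^2x_2^2$, so $H^2=\frac{q_Kq_L}{q_K+q_L}$. Follow $H$ along the line $s\mapsto(1+s,1-s)$, which passes at $s=0$ through a direction where $q_K=q_L$. With $\sigma=a^2+b^2$ and $D=a^2-b^2$,
$$q_K=\sigma(1+s^2)+2Ds,\qquad q_L=\sigma(1+s^2)-2Ds,$$
$$H^2=\frac{\sigma^2(1+s^2)^2-4D^2s^2}{2\sigma(1+s^2)}=\frac\sigma2(1+s^2)-\frac{2D^2s^2}{\sigma(1+s^2)}=\frac\sigma2+\Big(\frac\sigma2-\frac{2D^2}\sigma\Big)s^2+O(s^4).$$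
The first derivative of $H^2$ at $s=0$ vanishes, so the sign of $H''(0)$ is the sign of $\frac\sigma2-\frac{2D^2}\sigma$. It is negative exactly when $\sigma<2D$, that is, when $a^2>3b^2$. So $H$ is not convex for $a/b>\sqrt3$, and by Lemma 3 such a pair admits no $M$.

For $a=2$, $b=1$ the failure is visible in numbers: $H(1,1)^2=\frac{5\cdot5}{10}=2.5$, while at $(\frac32,\frac12)$ we get $q_K=9.25$, $q_L=3.25$ and $H^2=\frac{30.0625}{12.5}=2.405$, with the same value at $(\frac12,\frac32)$ by symmetry. The value at the midpoint $(1,1)$ exceeds the average of the values at the ends.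

So convexity is a genuine condition. In this example the direction $(1,1)$ imposes exactly $a/b\le\sqrt3$; Theorem 2(d) claims that no other direction imposes more. For that, and for higher dimensions, we need the second derivative of $H$ at every point.

## 6. The second derivative of $H$ and its reduction to planes

**Lemma 4.** $H$ is convex if and only if (4) holds.

*Proof.* **Step 1: convexity becomes a sign condition on the Hessian off $0$.** We claim that $H$ is convex if and only if $D^2H(x)[v,v]\ge0$ for all $x\ne0$ and all $v$. If $H$ is convex, this holds because $H$ is $C^2$ near each $x\ne0$. Conversely, if the Hessian is nonnegative off $0$, then $H$ is convex along each segment that misses $0$. A segment through $0$ is a limit of segments missing $0$, since $n\ge2$, and $H$ is continuous, so convexity passes to the limit.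

The gradient of $H$ is homogeneous of degree $0$, so $D^2H(x)x=0$. Hence $D^2H(x)[v,v]$ does not change under $v\mapsto v+sx$, and only $v$ linearly independent of $x$ matters.

**Step 2: computing the Hessian.** The aim is a formula in which the positive part and the negative part of $D^2H(x)[v,v]$ are separated. Subscripts $v$ denote directional derivatives, and $B_K,B_L$ are the symmetric bilinear forms of $q_K,q_L$. Regard $\varphi=\sum_iT_i$, $T_i=q_K^{-\alpha_i}q_L^{-\beta_i}$, as a function of $x$. From $H=\varphi^{-1/2}$,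
$$D^2H[v,v]=\tfrac34\varphi^{-5/2}\varphi_v^2-\tfrac12\varphi^{-3/2}\varphi_{vv},\qquad\text{i.e.}\qquad4\varphi^{5/2}D^2H[v,v]=3\varphi_v^2-2\varphi\varphi_{vv}.\tag{5}$$
Put
$$a=\frac{(q_K)_v}{q_K}=\frac{2B_K(x,v)}{q_K(x)},\quad b=\frac{(q_L)_v}{q_L}=\frac{2B_L(x,v)}{q_L(x)},\quad P=\frac{(q_K)_{vv}}{q_K}=\frac{2q_K(v)}{q_K(x)},\quad Q=\frac{(q_L)_{vv}}{q_L}=\frac{2q_L(v)}{q_L(x)},$$
$\delta=a-b$ and $c_i=\alpha_ia+\beta_ib$. Since $\log T_i=-\alpha_i\log q_K-\beta_i\log q_L$, we have $(\log T_i)_v=-c_i$ and $(\log T_i)_{vv}=-\alpha_i(P-a^2)-\beta_i(Q-b^2)$. Therefore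
$$(T_i)_v=-T_ic_i,\qquad(T_i)_{vv}=T_i\big[c_i^2-\alpha_i(P-a^2)-\beta_i(Q-b^2)\big].$$
Let $\mathbb E$ be expectation with respect to the weights $T_i/\varphi$. With $y:=q_L(x)/q_K(x)$ we have $T_i=q_L(x)^{-1}y^{\alpha_i}$, because $\alpha_i+\beta_i=1$. So these weights are exactly $\tau_i(y)$; this is where the weights in the theorem come from. Summing over $i$, $\varphi_v/\varphi=-\mathbb Ec$ and $\varphi_{vv}/\varphi=\mathbb Ec^2-\bar\alpha(P-a^2)-\bar\beta(Q-b^2)$, hence
$$\varphi^{-2}(3\varphi_v^2-2\varphi\varphi_{vv})=3(\mathbb Ec)^2-2\,\mathbb Ec^2-2(\bar\alpha a^2+\bar\beta b^2)+2(\bar\alpha P+\bar\beta Q).\tag{6}$$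
Write $m=\mathbb Ec=\bar\alpha a+\bar\beta b$. Three substitutions express (6) through $m$, $\delta$ and Gram determinants.

- Since $c_i=b+\alpha_i\delta$, the variance of $c$ is $V\delta^2$, so $\mathbb Ec^2=m^2+V\delta^2$.
- A variable equal to $a$ with probability $\bar\alpha$ and to $b$ with probability $\bar\beta$ has mean $m$ and variance $\bar\alpha\bar\beta\delta^2$, so $\bar\alpha a^2+\bar\beta b^2=m^2+\bar\alpha\bar\beta\delta^2$.
- With $g_K=q_K(x)q_K(v)-B_K(x,v)^2$ and $g_L$ likewise, $\frac{2g_K}{q_K(x)^2}=P-\frac{a^2}2$. So $P=\frac{a^2}2+\frac{2g_K}{q_K(x)^2}$ and $Q=\frac{b^2}2+\frac{2g_L}{q_L(x)^2}$, and thus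
$$2(\bar\alpha P+\bar\beta Q)=m^2+\bar\alpha\bar\beta\delta^2+4\Big(\bar\alpha\frac{g_K}{q_K(x)^2}+\bar\beta\frac{g_L}{q_L(x)^2}\Big).$$

In (6) the coefficient of $m^2$ is $3-2-2+1=0$, and the coefficient of $\delta^2$ is $-2V-2\bar\alpha\bar\beta+\bar\alpha\bar\beta=-\gamma(y)$. So
$$\varphi^{-2}(3\varphi_v^2-2\varphi\varphi_{vv})=4\Big(\bar\alpha\frac{g_K}{q_K(x)^2}+\bar\beta\frac{g_L}{q_L(x)^2}\Big)-\gamma(y)\,\delta^2.\tag{7}$$
The cancellation of $m^2$ can be predicted. Replacing $v$ by $v+sx$ changes $a$ and $b$ by $2s$ each, hence $m$ by $2s$, and leaves $\delta$, $g_K$, $g_L$ unchanged; by Step 1 the result cannot depend on $s$.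

**Step 3: only the plane spanned by $x$ and $v$ matters.** The aim is to turn (7) into an inequality in three numbers. Let $\Pi=\mathrm{span}(x,v)$, a plane. By simultaneous diagonalization on $\Pi$, choose a $q_K$-orthonormal basis $e,f$ of $\Pi$ that is $q_L$-orthogonal, with $q_L(e)=\lambda'\le\mu'=q_L(f)$. These are the minimum and maximum of $q_L/q_K$ on $\Pi\setminus\{0\}$, so $\lambda\le\lambda'\le\mu'\le\mu$.

The sign of $D^2H(x)[v,v]$ does not change if we scale $x$ by a positive number ($D^2H$ is homogeneous of degree $-1$), scale $v$, or replace $v$ by $v+sx$. So we may take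
$$x=\cos\theta\,e+\sin\theta\,f,\qquad v=-\sin\theta\,e+\cos\theta\,f.$$
Then $q_K(x)=q_K(v)=1$ and $B_K(x,v)=0$, so $g_K=1$ and $a=0$. Next, $q_L(x)=y=\lambda'\cos^2\theta+\mu'\sin^2\theta$. The basis $(x,v)$ arises from $(e,f)$ by a rotation matrix, so the Gram determinant of $q_L$ is unchanged: $g_L=\lambda'\mu'$. Finally $B_L(x,v)=(\mu'-\lambda')\cos\theta\sin\theta$. Since
$$(\mu'-\lambda')\cos^2\theta=\mu'-y,\qquad(\mu'-\lambda')\sin^2\theta=y-\lambda',$$
we get
$$\delta^2=b^2=\frac{4B_L(x,v)^2}{y^2}=\frac{4(\mu'-y)(y-\lambda')}{y^2}.$$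
Insert this into (7) and multiply by $y^2/4$. By (5), $D^2H(x)[v,v]\ge0$ if and only if
$$\Phi_y(\lambda',\mu'):=\bar\alpha(y)y^2+\bar\beta(y)\lambda'\mu'-\gamma(y)(\mu'-y)(y-\lambda')\ge0.\tag{8}$$

**Step 4: the extreme plane decides.** Condition (4) is precisely $\Phi_y(\lambda,\mu)\ge0$ for all $y\in[\lambda,\mu]$; we must pass between this and all triples $(y,\lambda',\mu')$.

Suppose (4) holds. Given $x$ and $v$, the resulting $y$ lies in $[\lambda,\mu]$ and $(\lambda',\mu')\in[\lambda,y]\times[y,\mu]$. Fix $y$. On this rectangle $\Phi_y$ is affine in each variable separately, so it attains its minimum at a corner: move $\lambda'$ to an endpoint without increasing $\Phi_y$, then move $\mu'$. At a corner with $\lambda'=y$ or $\mu'=y$ the product $(\mu'-y)(y-\lambda')$ vanishes and $\Phi_y=\bar\alpha y^2+\bar\beta\lambda'\mu'>0$. The remaining corner is $(\lambda,\mu)$, where $\Phi_y\ge0$ by (4). So (8) always holds and $H$ is convex.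

Conversely, let $H$ be convex. Diagonalize simultaneously: take a $q_K$-orthonormal basis of $\mathbb R^n$ in which $q_L$ is diagonal with entries $\lambda_1\le\dots\le\lambda_n$. Then $\lambda=\lambda_1$ and $\mu=\lambda_n$, and since $n\ge2$ the first and last basis vectors span a plane with $\lambda'=\lambda$ and $\mu'=\mu$. In this plane $\theta$ can be chosen so that $y=\lambda\cos^2\theta+\mu\sin^2\theta$ is any prescribed point of $[\lambda,\mu]$. Then (8) is (4). $\square$

## 7. Ratio at most three: Theorem 2(a), 2(b) and Theorem 1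

**Proof of Theorem 2(a).** By Lemma 3, $(K,L)$ admits some $M$ if and only if the volumes agree and $H$ is convex, and then $M$ is unique with $h_M=H$, which is (3). By Lemma 4, convexity of $H$ is (4). $\square$

**Proof of Theorem 2(b).** The plan is to bound both sides of (4) by multiples of $y$, so that $y$ drops out.

**Step 1: bounding $\gamma$.** This removes the variance. Since $0\le\alpha_i\le1$, we have $\alpha_i^2\le\alpha_i$, so $V\le\bar\alpha-\bar\alpha^2=\bar\alpha\bar\beta$ and $\gamma\le3\bar\alpha\bar\beta$. (For $n=2$ this is an equality.)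

**Step 2: bounding the two sides.** We use the arithmetic–geometric mean inequality on each side. For $y\in[\lambda,\mu]$,
$$(\mu-y)(y-\lambda)=y\Big(\lambda+\mu-y-\frac{\lambda\mu}y\Big)\le y\big(\lambda+\mu-2\sqrt{\lambda\mu}\big)=y(\sqrt\mu-\sqrt\lambda)^2,$$
$$\bar\alpha y^2+\bar\beta\lambda\mu\ge2y\sqrt{\bar\alpha\bar\beta}\sqrt{\lambda\mu}.$$
So (4) follows from $3\bar\alpha\bar\beta(\sqrt\mu-\sqrt\lambda)^2\le2\sqrt{\bar\alpha\bar\beta}\sqrt{\lambda\mu}$. Here $\bar\alpha,\bar\beta>0$, because both $\alpha_0=0$ and $\alpha_{n-1}=1$ carry positive weight, and dividing by $\sqrt{\bar\alpha\bar\beta}$ gives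
$$3\sqrt{\bar\alpha\bar\beta}\,(\sqrt\mu-\sqrt\lambda)^2\le2\sqrt{\lambda\mu}.$$
Since $\sqrt{\bar\alpha\bar\beta}\le\frac12$, it suffices that $(\sqrt\mu-\sqrt\lambda)^2\le\frac43\sqrt{\lambda\mu}$.

**Step 3: reading off the ratio.** Here we translate into support functions. Put $r=\sqrt{\mu/\lambda}=\max\frac{h_L}{h_K}/\min\frac{h_L}{h_K}\ge1$. Dividing by $\sqrt{\lambda\mu}$, the last inequality reads $r+\frac1r-2\le\frac43$, that is, $r+\frac1r\le\frac{10}3$. As $r+\frac1r$ increases on $[1,\infty)$ and equals $\frac{10}3$ at $r=3$, this means $r\le3$, which is the hypothesis of (b). So (4) holds, and (a) gives $M$. $\square$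

**Proof of Theorem 1.** The bodies $K$ and $L$ are congruent (exchange $x_1$ and $x_2$), so they have equal volume, and $K\ne L$. Here
$$q_K=2x_1^2+x_2^2+\sum_{i\ge3}x_i^2,\qquad q_L=x_1^2+2x_2^2+\sum_{i\ge3}x_i^2,$$
so $\lambda=\frac12$, $\mu=2$, and $\max\frac{h_L}{h_K}/\min\frac{h_L}{h_K}=\sqrt{\mu/\lambda}=2\le3$. Theorem 2(b) gives an $M$, and by (a) it is the one in (3). $\square$

## 8. The balanced case $\lambda\mu=1$: the sharp constants in (c) and (d)

The bound in Section 7 is lossy for $n\ge3$, where $V<\bar\alpha\bar\beta$. When $\lambda\mu=1$ we can find the exact threshold, because the worst point of (4) turns out to be $y=1$.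

**Proof of Theorem 2(c).** Let $\lambda=\frac1\mu$, so $\mu\ge1$, and put $S=\mu+\frac1\mu$. By (a) we must decide when (4) holds. Dividing (4) by $y$ gives
$$\gamma(y)\Big(S-y-\frac1y\Big)\le\bar\alpha y+\bar\beta\,\frac1y,\qquad y\in[1/\mu,\mu].\tag{9}$$

**Step 1: necessity, from $y=1$.** This step produces the constant. At $y=1$ the weights are uniform, so $\bar\alpha=\bar\beta=\frac12$. The uniform distribution on $\{0,1,\dots,n-1\}$ has variance $\frac{n^2-1}{12}$, so
$$V(1)=\frac{n^2-1}{12(n-1)^2}=\frac{n+1}{12(n-1)},\qquad\gamma(1)=\frac{n+1}{6(n-1)}+\frac14=\frac{5n-1}{12(n-1)}.$$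
Then (9) at $y=1$ reads $\gamma(1)(S-2)\le1$, that is, $S\le2+\frac{12(n-1)}{5n-1}$. So the stated condition is necessary.

**Step 2: what sufficiency needs.** We reduce it to two inequalities, each saying that $y=1$ is the worst case. Assume $\gamma(1)(S-2)\le1$, and suppose that for all $y>0$
$$\text{(i)}\quad\bar\alpha y+\frac{\bar\beta}y\ge1,\qquad\qquad\text{(ii)}\quad\gamma(y)\le\gamma(1).$$
For $y\in[1/\mu,\mu]$ we have $S-y-\frac1y=\frac{(\mu-y)(y-1/\mu)}y\ge0$, so (ii), $y+\frac1y\ge2$ and (i) give
$$\gamma(y)\Big(S-y-\frac1y\Big)\le\gamma(1)(S-2)\le1\le\bar\alpha y+\frac{\bar\beta}y,$$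
which is (9).

**Step 3: proof of (i).** We show that the mean $\bar\alpha$ leans the right way. Pairing $i$ with $n-1-i$ and using $\alpha_{n-1-i}=1-\alpha_i$,
$$2\bar\alpha-1=\sum_i(2\alpha_i-1)\tau_i=\sum_{i>(n-1)/2}(2\alpha_i-1)(\tau_i-\tau_{n-1-i}).$$
For $\alpha_i>\frac12$ the difference $\tau_i-\tau_{n-1-i}$ has the sign of $y^{\alpha_i}-y^{1-\alpha_i}$, which is the sign of $y-1$. So $\bar\alpha-\frac12$ has the same sign as $y-\frac1y$, and
$$\bar\alpha y+\frac{\bar\beta}y=\frac12\Big(y+\frac1y\Big)+\Big(\bar\alpha-\frac12\Big)\Big(y-\frac1y\Big)\ge\frac12\Big(y+\frac1y\Big)\ge1.$$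

**Step 4: proof of (ii).** Since $\gamma=2V+\bar\alpha\bar\beta$ and $\bar\alpha\bar\beta\le\frac14$ with equality at $y=1$, it remains to show $V(y)\le V(1)$. The tool is that the variance is a second logarithmic derivative, and the generating function factors over roots of unity. Write $y=e^{(n-1)s}$. Then $\tau_i\propto y^{i/(n-1)}=e^{is}$, so $(n-1)^2V(y)$ is the variance of $i$ under weights proportional to $e^{is}$:
$$(n-1)^2V=(\log Z)''(s),\qquad Z(s)=\sum_{i=0}^{n-1}e^{is}=\prod_{\zeta^n=1,\ \zeta\ne1}(e^s-\zeta).$$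
(Here $i$ in $e^{is}$ is the summation index. To check the first formula: $(\log Z)'=Z'/Z$ is the mean of $i$, and $(\log Z)''=Z''/Z-(Z'/Z)^2$ is its variance.) We show that each factor's contribution to $(\log Z)''$ is largest at $s=0$, that is, at $y=1$.

A pair of conjugate non-real roots $\zeta=\cos\phi\pm\sqrt{-1}\,\sin\phi$, with $c=\cos\phi\in(-1,1)$, contributes the factor $e^{2s}-2ce^s+1=2e^s(\cosh s-c)$. The factor $2e^s$ has logarithm with vanishing second derivative. With $C=\cosh s\ge1$ and $\sinh^2s=C^2-1$,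
$$\big(\log(\cosh s-c)\big)''=\frac{C(C-c)-(C^2-1)}{(C-c)^2}=\frac{1-cC}{(C-c)^2}.$$
At $s=0$ the value is $\frac1{1-c}$. The inequality $\frac{1-cC}{(C-c)^2}\le\frac1{1-c}$ is equivalent to $(C-c)^2-(1-c)(1-cC)\ge0$, and
$$(C-c)^2-(1-c)(1-cC)=C^2-cC-c^2C+c^2+c-1=(C-1)(C+1-c-c^2)\ge0,$$
because $C\ge1$ and $C+1-c-c^2\ge2-c-c^2=(1-c)(2+c)>0$.

If $n$ is even there is also the root $\zeta=-1$, with factor $1+e^s$. Its contribution is $(\log(1+e^s))''=\frac{e^s}{(1+e^s)^2}\le\frac14$, since $(1+e^s)^2\ge4e^s$, with equality at $s=0$.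

Summing over all factors, $V(y)\le V(1)$, which proves (ii) and (c). $\square$

**Proof of Theorem 2(d).** We apply (c) with $n=2$. In the plane, $\lambda$ and $\mu$ are the two eigenvalues of $q_L$ relative to $q_K$, so $\lambda\mu=\det A_L/\det A_K$, and equal area gives $\lambda\mu=1$. The bound in (c) is $2+\frac{12}9=\frac{10}3$, so an $M$ exists if and only if $\mu+\frac1\mu\le\frac{10}3$, that is, $\mu\le3$. Since $\lambda=\frac1\mu$, the ratio in (b) is $r=\sqrt{\mu/\lambda}=\mu$. So the condition $r\le3$ of (b) is both necessary and sufficient, given equal areas. For semi-axes $(a,b)$ and $(b,a)$ with $a>b$ we have $q_K=a^2x_1^2+b^2x_2^2$ and $q_L=b^2x_1^2+a^2x_2^2$, so $\mu=a^2/b^2$, and the condition is $a/b\le\sqrt3$, the value that the single direction $(1,1)$ gave in Section 5. $\square$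

In the balanced case $\lambda\mu=1$ with equal volumes, (b) asks for $\mu+\frac1\mu\le\frac{10}3$, while the exact bound in (c) exceeds $\frac{10}3$ by
$$\frac{12(n-1)}{5n-1}-\frac43=\frac{16(n-2)}{3(5n-1)},$$
which is $0$ for $n=2$ and positive for $n\ge3$. So for $n\ge3$ the condition in (b) is sufficient and not necessary. For instance, for $n=3$ the bound in (c) is $2+\frac{12}7=\frac{26}7$.
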